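# Doubly contractive weighted shifts and the von Neumann inequality on the ball

## 1. A triangle of numbers with two rules

Write nine numbers in a row, symmetric about the middle,
$$2401,\ 343,\ 49,\ 7,\ 1,\ 7,\ 49,\ 343,\ 2401,$$
that is, $7^{|k-4|}$ for $k=0,\dots,8$. Below each adjacent pair write its sum, and repeat until one number is left:
$$\begin{array}{c|l}
\text{level} & \\ \hline
8 & 2401\quad 343\quad 49\quad 7\quad 1\quad 7\quad 49\quad 343\quad 2401\\
7 & 2744\quad 392\quad 56\quad 8\quad 8\quad 56\quad 392\quad 2744\\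
6 & 3136\quad 448\quad 64\quad 16\quad 64\quad 448\quad 3136\\
5 & 3584\quad 512\quad 80\quad 80\quad 512\quad 3584\\
4 & 4096\quad 592\quad 160\quad 592\quad 4096\\
3 & 4688\quad 752\quad 752\quad 4688\\
2 & 5440\quad 1504\quad 5440\\
1 & 6944\quad 6944\\
0 & 13888
\end{array}$$
Call the $k$-th entry of level $\ell$ (counting from $k=0$) $m_{(k,\ell-k)}$. The triangle is then a positive function $m$ on the points $(k,l)\in\mathbb Z_+^2$ with $k+l\le 8$. By construction
$$m_{\alpha}=m_{\alpha+\varepsilon_1}+m_{\alpha+\varepsilon_2}\qquad(|\alpha|<8),$$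
where $\varepsilon_1=(1,0)$, $\varepsilon_2=(0,1)$ and $|\alpha|=\alpha_1+\alpha_2$. A second rule is not built in, but it holds: for each entry, the sum of its ratios to the (one or two) entries directly below it is at most $1$. For instance, $343$ in level $8$ has $2744$ and $392$ below it, and $\frac{343}{2744}+\frac{343}{392}=\frac18+\frac78=1$. For $64$ in level $6$, with $512$ and $80$ below it, we get $\frac{64}{512}+\frac{64}{80}=\frac18+\frac45<1$.

This triangle is a counterexample in operator theory. To say to what, let $d\ge2$ be an integer, let $\mathbb B_d=\{z\in\mathbb C^d: |z_1|^2+\cdots+|z_d|^2<1\}$, and for $p\in\mathbb C[z_1,\dots,z_d]$ write $\|p\|_{\mathbb B_d,\infty}=\sup_{z\in\mathbb B_d}|p(z)|$.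

**Definition (contractivity).** Let $\boldsymbol T=(T_1,\dots,T_d)$ be a commuting tuple of bounded operators on a complex Hilbert space. It is a *row contraction* if $\sum_jT_jT_j^*\le I$, a *spherical contraction* if $\sum_jT_j^*T_j\le I$, and *doubly contractive* if it is both.

**Definition (weighted shift).** A *$d$-variable weighted shift* is a commuting $d$-tuple of bounded operators on a Hilbert space with orthonormal basis $\{e_\alpha\}_{\alpha\in\mathbb Z_+^d}$, acting by $T_je_\alpha=w_j(\alpha)e_{\alpha+\varepsilon_j}$, where $\varepsilon_j$ is the $j$-th standard unit vector. The weights are non-zero complex numbers with $\sup_\alpha|w_j(\alpha)|<\infty$ for each $j$, and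
$$w_j(\alpha)\,w_k(\alpha+\varepsilon_j)=w_k(\alpha)\,w_j(\alpha+\varepsilon_k)\qquad\text{for all }\alpha,j,k,$$
which is what makes the $T_j$ commute.

Dey, Gupta and Kumar, in "von Neumann Inequality for a class of Doubly Contractive Weighted Shifts", arXiv:2604.06978 (2026), ask whether every doubly contractive $d$-variable weighted shift satisfies
$$\|p(\boldsymbol T)\|\le\|p\|_{\mathbb B_d,\infty}\qquad\text{for all } p\in\mathbb C[z_1,\dots,z_d].$$
The answer is **no**, for every $d\ge2$. For $d=2$, and hence for every $d\ge 2$, the inequality already fails for $p=z_1z_2(z_1^6+z_2^6)$. For $d\ge3$ it fails even for $p=z_1z_2z_3$. We prove four theorems.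

**Theorem 1.** Let $d\ge2$ and $p(z)=z_1^7z_2+z_1z_2^7$. Then $\|p\|_{\mathbb B_d,\infty}=\frac29$. For every $\rho\in(0,1)$ there is a doubly contractive $d$-variable weighted shift $\boldsymbol T$ with
$$\|p(\boldsymbol T)\|^2\ \ge\ \rho^8\,\tfrac{49}{992}=\rho^8\,\tfrac{3969}{3968}\,\|p\|_{\mathbb B_d,\infty}^2,$$
so $\|p(\boldsymbol T)\|>\|p\|_{\mathbb B_d,\infty}$ when $\rho$ is close to $1$.

**Theorem 2.** Let $\gamma\in\mathbb Z_+^d$. Then $\|\boldsymbol T^\gamma\|\le\|z^\gamma\|_{\mathbb B_d,\infty}$ for all doubly contractive $d$-variable weighted shifts if and only if $\gamma$ has at most two non-zero entries.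

**Theorem 3.** Over all doubly contractive $d$-variable weighted shifts,
$$\sup_{\boldsymbol T}\|T_1\cdots T_d\|^2=\prod_{i=1}^d\frac1{\max(i,d+1-i)},\qquad \|z_1\cdots z_d\|_{\mathbb B_d,\infty}^2=d^{-d}.$$
For $d=3$ these are $\frac1{18}$ and $\frac1{27}$. The ratio $R_d$ of the two quantities satisfies $R_d^{1/d}\to e/2>1$. Hence no dimension-free constant $C$ gives $\|p(\boldsymbol T)\|\le C\|p\|_{\mathbb B_d,\infty}$.

**Theorem 4.** For every doubly contractive tuple (shift or not), the inequality $\|p(\boldsymbol T)\|\le\|p\|_{\mathbb B_d,\infty}$ holds for homogeneous polynomials of degree at most $2$. If $d\ge3$, then for every $n\ge3$ it fails for some homogeneous polynomial of degree $n$ and some doubly contractive weighted shift.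

Two things are not determined here: the least degree at which failure occurs for $d=2$, and, for fixed $d$, the best constant for general polynomials (or whether it is finite).

## 2. Positive functions on $\mathbb Z_+^d$ in place of weights

**Step 1: encode the weights in one function.** We want to replace $d$ families of weights, tied together by commutation, by a single free function. Let $\boldsymbol T$ be a $d$-variable weighted shift. By the commutation relations, the product of $|w|^2$ along two consecutive steps is unchanged when the two steps are swapped. Any two monotone lattice paths from $0$ to $\alpha$ differ by a sequence of such swaps. So the product of $|w|^2$ along a path from $0$ to $\alpha$ depends only on $\alpha$. Call it $m_\alpha$; then $m_\alpha>0$, $m_0=1$ and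
$$|w_j(\alpha)|^2=\frac{m_{\alpha+\varepsilon_j}}{m_\alpha}.$$
Now $\boldsymbol T^\gamma e_\alpha$ is $e_{\alpha+\gamma}$ times a product of weights along a path from $\alpha$ to $\alpha+\gamma$, that is, a unimodular multiple of $\sqrt{m_{\alpha+\gamma}/m_\alpha}\,e_{\alpha+\gamma}$. Different $e_\alpha$ go to multiples of different basis vectors, so
$$\|\boldsymbol T^\gamma\|^2=\sup_{\alpha}\frac{m_{\alpha+\gamma}}{m_\alpha}.\tag{1}$$
For the same reason, if $p=\sum_\alpha c_\alpha z^\alpha$, then the vectors $c_\alpha\boldsymbol T^\alpha e_0$ are mutually orthogonal and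
$$\|p(\boldsymbol T)\|^2\ \ge\ \|p(\boldsymbol T)e_0\|^2=\sum_\alpha|c_\alpha|^2\,\frac{m_\alpha}{m_0}.\tag{2}$$

**Step 2: translate double contractivity.** We have $T_j^*e_\beta=\overline{w_j(\beta-\varepsilon_j)}\,e_{\beta-\varepsilon_j}$ if $\beta_j\ge1$, and $T_j^*e_\beta=0$ otherwise. So $\sum T_j^*T_j$ and $\sum T_jT_j^*$ are both diagonal, with diagonal entries $\sum_j|w_j(\alpha)|^2$ and $\sum_{j:\beta_j\ge1}|w_j(\beta-\varepsilon_j)|^2$. Therefore $\boldsymbol T$ is doubly contractive if and only if for all $\alpha,\beta\in\mathbb Z_+^d$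
$$\sum_{j=1}^d\frac{m_{\alpha+\varepsilon_j}}{m_\alpha}\le1,\tag{C}$$
$$\sum_{j:\beta_j\ge1}\frac{m_\beta}{m_{\beta-\varepsilon_j}}\le1.\tag{R}$$
Call these the column sum at $\alpha$ and the row sum at $\beta$. The column sum looks from a point to its successors, the row sum from a point to its predecessors. They are the two rules of the triangle.

**Step 3: go back from functions to shifts.** Let $m:\mathbb Z_+^d\to(0,\infty)$ satisfy (C) and (R), with no condition on $m_0$. Put $w_j(\alpha)=\sqrt{m_{\alpha+\varepsilon_j}/m_\alpha}$. By (C) these lie in $(0,1]$. The commutation relations hold because both sides equal $\sqrt{m_{\alpha+\varepsilon_j+\varepsilon_k}/m_\alpha}$. So $m$ defines a doubly contractive weighted shift, and $\boldsymbol T^\alpha e_0=\sqrt{m_\alpha/m_0}\,e_\alpha$.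

**Examples.** Write $\alpha!=\alpha_1!\cdots\alpha_d!$. For $m_\alpha=\alpha!/|\alpha|!$ we have $m_{\alpha+\varepsilon_j}/m_\alpha=\frac{\alpha_j+1}{|\alpha|+1}$. The row sum at $\beta\neq0$ is $\sum_j\beta_j/|\beta|=1$, but the column sum at $0$ is $d>1$. This shift is a row contraction and not a spherical contraction. Here $m_{\varepsilon_1+\varepsilon_2}/m_0=\frac12$, while $\|z_1z_2\|^2_{\mathbb B_d,\infty}=\frac14$, so the row condition alone certainly does not give the inequality. For
$$m_\alpha=\frac{\alpha!\,(d-1)!}{(|\alpha|+d-1)!},\qquad \frac{m_{\alpha+\varepsilon_j}}{m_\alpha}=\frac{\alpha_j+1}{|\alpha|+d},$$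
all column sums are $1$ and the row sum at $\beta$ is $|\beta|/(|\beta|+d-1)\le1$, so this shift is doubly contractive.

**Step 4: one inequality to be used repeatedly.** If $s_j>0$ with $\sum_js_j=1$, and $y_j>0$ with $\sum_jy_j\le1$, then Jensen's inequality for the logarithm gives $\sum_js_j\log(y_j/s_j)\le\log\sum_jy_j\le0$, that is,
$$\sum_js_j\log y_j\le\sum_js_j\log s_j.\tag{3}$$
As a first use, let $\gamma\in\mathbb Z_+^d$, $\gamma\ne0$, $N=|\gamma|$, $s_j=\gamma_j/N$. Applying (3) to $y_j=|z_j|^2$ over those $j$ with $\gamma_j>0$ (if such a $z_j$ vanishes, so does $z^\gamma$), and noting equality at the boundary point $|z_j|^2=s_j$, we find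
$$\|z^\gamma\|_{\mathbb B_d,\infty}^2=s^\gamma:=\prod_{\gamma_j>0}s_j^{\gamma_j}.\tag{4}$$
Here and below, values of polynomials on the unit sphere count, since by continuity $|p|\le\|p\|_{\mathbb B_d,\infty}$ there.

## 3. Completing a finite array to a shift

The triangle lives on finitely many points, a shift on all of $\mathbb Z_+^d$. The next lemma bridges the two at the price of a factor as close to $1$ as we like.

**Definition (lower set).** A set $F\subset\mathbb Z_+^d$ is a *lower set* if $0\in F$, and $\alpha\le\beta\in F$ (coordinatewise) implies $\alpha\in F$. For example, $\{0,\varepsilon_1,\varepsilon_2\}$ and $\{0,1\}^d$ are lower sets; $\{0,\varepsilon_1+\varepsilon_2\}$ is not, as it misses $\varepsilon_1$.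

**Lemma 5 (extension).** Let $F\subset\mathbb Z_+^d$ be a finite lower set and let $m:F\to(0,\infty)$ satisfy, for all $\alpha,\beta\in F$,
$$\sum_{j:\,\alpha+\varepsilon_j\in F}m_{\alpha+\varepsilon_j}\le m_\alpha,\tag{C$_F$}$$
$$\sum_{j:\,\beta_j\ge1}\frac{m_\beta}{m_{\beta-\varepsilon_j}}\le1.\tag{R$_F$}$$
Then for every $\rho\in(0,1)$ there is a doubly contractive weighted shift with $\boldsymbol T^\alpha e_0=\sqrt{\rho^{|\alpha|}m_\alpha/m_0}\;e_\alpha$ for all $\alpha\in F$.

Why is $\rho$ there? A point of $F$ may use up its whole column budget inside $F$ and still have a successor outside $F$, to which we must give some positive value. Shrinking by $\rho$ per step frees a little room in every column.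

**Proof.** Put $M_\alpha=\rho^{|\alpha|}m_\alpha$ on $F$ and $M_\alpha=c\,d^{-|\alpha|}$ off $F$, where $c=\frac{1-\rho}{d}\min_FM$. We check (C) and (R) for $M$.

**Columns, $\alpha\in F$.** The successors in $F$ contribute $\sum\rho^{|\alpha|+1}m_{\alpha+\varepsilon_j}\le\rho M_\alpha$ by (C$_F$). There are at most $d$ successors outside $F$, with total at most $d\cdot c\,d^{-|\alpha|-1}\le c\le(1-\rho)M_\alpha$. The sum is at most $M_\alpha$.

**Columns, $\alpha\notin F$.** Since $F$ is a lower set, no successor of $\alpha$ is in $F$, and the successors sum to $d\cdot c\,d^{-|\alpha|-1}=M_\alpha$.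

**Rows, $\beta\in F$.** All predecessors lie in $F$, and the row sum is $\rho$ times the one in (R$_F$), hence at most $\rho$.

**Rows, $\beta\notin F$.** There are at most $d$ terms. A predecessor off $F$ gives the ratio $1/d$. A predecessor in $F$ gives at most $c/\min_FM=(1-\rho)/d\le1/d$. The sum is at most $1$.

So $M$ satisfies (C) and (R), and Step 3 of Section 2 gives the shift, with $M_\alpha/M_0=\rho^{|\alpha|}m_\alpha/m_0$ on $F$. $\square$

## 4. Degrees one and two, and the monomials $z_1z_2$ and $z_1z_2z_3$

We try the smallest polynomials. Degrees at most $2$ give nothing, even for tuples that are not shifts; this is the first half of Theorem 4. Let $\boldsymbol T$ be any doubly contractive tuple on $\mathcal H$, and set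
$$R:\mathcal H^d\to\mathcal H,\ R(h_i)_i=\sum_iT_ih_i,\qquad C:\mathcal H\to\mathcal H^d,\ Ch=(T_jh)_j.$$
Then $RR^*=\sum T_jT_j^*\le I$ and $C^*C=\sum T_j^*T_j\le I$, so $\|R\|\le1$ and $\|C\|\le1$.

**Degree 0.** For constants both sides agree (up to the trivial case $\mathcal H=0$).

**Degree 1.** If $p=\sum a_jz_j$, then $p(\boldsymbol T)h=R(a_jh)_j$, so $\|p(\boldsymbol T)\|\le|a|$. If $a\neq 0$, then at $z=\bar a/|a|$ we have $p(z)=|a|$. Hence $\|p(\boldsymbol T)\|\le|a|=\|p\|_{\mathbb B_d,\infty}$.

**Degree 2.** Write $p(z)=z^{\mathsf T}Az$ with $A=A^{\mathsf T}$. Then $p(\boldsymbol T)=\sum_{i,j}A_{ij}T_iT_j=R(A\otimes I)C$, where $(A\otimes I)(h_j)_j=(\sum_jA_{ij}h_j)_i$. Hence $\|p(\boldsymbol T)\|\le\|A\|$. It remains to see $\|A\|\le\|p\|_{\mathbb B_d,\infty}$. The Autonne–Takagi factorization says that a complex symmetric matrix can be written $A=U\Sigma U^{\mathsf T}$ with $U$ unitary and $\Sigma\ge0$ diagonal; we may order $\Sigma$ so that its largest entry $\sigma_1=\|A\|$ is in position $(1,1)$. Let $u_1$ be the first column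 of $U$ and $z=\overline{u_1}$, a unit vector. Since $U^{\mathsf T}\,\overline U=\overline{U^*U}=I$, we have $U^{\mathsf T}z=e_1$ (the first standard vector of $\mathbb C^d$). Thus $p(z)=(U^{\mathsf T}z)^{\mathsf T}\Sigma(U^{\mathsf T}z)=\sigma_1$, and $\|A\|\le\|p\|_{\mathbb B_d,\infty}$. This proves the first half of Theorem 4.

**The monomial $z_1z_2$ on the lattice.** For shifts the bound $\|T_1T_2\|^2\le\frac14$ can be seen directly, and the argument is the germ of Section 7. Fix $\delta\in\mathbb Z_+^d$ and name the four ratios around the square from $\delta$ to $\delta+\varepsilon_1+\varepsilon_2$: first step $u=m_{\delta+\varepsilon_1}/m_\delta$ and then $u'=m_{\delta+\varepsilon_1+\varepsilon_2}/m_{\delta+\varepsilon_1}$, or first step $v=m_{\delta+\varepsilon_2}/m_\delta$ and then $v'=m_{\delta+\varepsilon_1+\varepsilon_2}/m_{\delta+\varepsilon_2}$. Then $P:=m_{\delta+\varepsilon_1+\varepsilon_2}/m_\delta=uu'=vv'$. The column rule at $\delta$ gives $u+v\le1$, and the row rule at $\delta+\varepsilon_1+\varepsilon_2$ gives $u'+v'\le1$.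 Hence
$$P^2=(uv)(u'v')\le\tfrac14\cdot\tfrac14,\qquad P\le\tfrac14=\|z_1z_2\|^2_{\mathbb B_d,\infty}.$$
Both rules are needed: the values $m_0=2$, $m_{\varepsilon_1}=m_{\varepsilon_2}=m_{\varepsilon_1+\varepsilon_2}=1$ obey all column rules on the square and have $P=\frac12$, but the row sum at $\varepsilon_1+\varepsilon_2$ is $2$.

**The monomial $z_1z_2z_3$.** For $d\ge3$ take $F=\{0,1\}^3$ (remaining coordinates zero) and let $m$ take the values
$$18,\ 6,\ 3,\ 1\qquad\text{for }|\alpha|=0,1,2,3.$$
Columns: $6+6+6\le18$, $3+3\le6$, $1\le3$, and $0\le1$. Rows: $\frac6{18}\le1$, $\frac36+\frac36\le1$, $\frac13+\frac13+\frac13\le1$. So Lemma 5 applies, and $\|T_1T_2T_3\|^2\ge\rho^3/18$, whereas $\|z_1z_2z_3\|^2_{\mathbb B_d,\infty}=\frac1{27}$ by (4). For $\rho^3>\frac23$ the inequality fails. The question is thus settled for $d\ge3$. For $d=2$ no single monomial can work, as Theorem 2 will show, and the triangle of Section 1 comes in.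

## 5. Two variables with equality in every column: a measure

For $d=2$ a sensible first try is to prove that the answer is yes, by realizing $m$ as moments of a measure. This works when every column sum is $1$.

**Proposition 6.** Let $d=2$ and let $\boldsymbol T$ be a weighted shift with $m_\alpha=m_{\alpha+\varepsilon_1}+m_{\alpha+\varepsilon_2}$ for all $\alpha\in\mathbb Z_+^2$. Then $\|p(\boldsymbol T)\|\le\|p\|_{\mathbb B_2,\infty}$ for all $p$.

**Proof.** Put $c_k=m_{(k,0)}$ and $(-\Delta c)_k=c_k-c_{k+1}$. The hypothesis reads $m_{(k,l+1)}=m_{(k,l)}-m_{(k+1,l)}$, so by induction $m_{(k,l)}=((-\Delta)^lc)_k$. All of these are positive, so Hausdorff's moment theorem gives a positive measure $\nu$ on $[0,1]$ with $c_k=\int t^k\,d\nu$, and then $m_{(k,l)}=\int t^k(1-t)^l\,d\nu(t)$. Let $\mu$ be the image of $\nu\otimes\frac{d\theta}{2\pi}\otimes\frac{d\varphi}{2\pi}$ under $(t,\theta,\varphi)\mapsto(\sqrt t\,e^{i\theta},\sqrt{1-t}\,e^{i\varphi})$, a measure on the unit sphere. In $L^2(\mu)$ the monomials are orthogonal and $\|z^\alpha\|^2=m_\alpha$.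 Hence multiplication by $z_j$ on the closure of the polynomials acts on the basis $z^\alpha/\sqrt{m_\alpha}$ with weights $\sqrt{m_{\alpha+\varepsilon_j}/m_\alpha}$.

This is $\boldsymbol T$ up to unitary equivalence. Indeed, write $\boldsymbol T^\alpha e_0=\sqrt{m_\alpha}\,e'_\alpha$, where $e'_\alpha$ is a unimodular multiple of $e_\alpha$. From $T_j\boldsymbol T^\alpha e_0=\boldsymbol T^{\alpha+\varepsilon_j}e_0$ we get $T_je'_\alpha=\sqrt{m_{\alpha+\varepsilon_j}/m_\alpha}\,e'_{\alpha+\varepsilon_j}$. Finally, multiplication by $p$ in $L^2(\mu)$ has norm at most $\sup|p|$ over the sphere, which is at most $\|p\|_{\mathbb B_2,\infty}$. $\square$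

The argument stops as soon as the column sums may drop below $1$. Suppose equality holds only up to level $7$, say. Then the values on level $8$ may be any positive numbers as far as columns are concerned, and no measure is forced. What remains to restrain them is the row rule. We will see in Section 6 that under equality in the columns the row rule says precisely that each level is log-convex. Moments satisfy more. If level $8$ of our triangle were given by $\int t^k(1-t)^{8-k}\,d\nu$, then for real $\xi_0,\xi_1,\xi_2$
$$\sum_{i,j=0}^2\xi_i\xi_j\,m_{(2+i+j,\,6-i-j)}=\int t^2(1-t)^2\Big(\sum_{i=0}^2\xi_i\,t^i(1-t)^{2-i}\Big)^2d\nu\ \ge0,$$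
so the matrix of this form would be positive semidefinite. But for the triangle
$$\det\begin{pmatrix}49&7&1\\7&1&7\\1&7&49\end{pmatrix}=49(49-49)-7(343-7)+(49-1)=-2304<0.$$
The triangle is log-convex on every level and is not a piece of any array as in Proposition 6. The gap between log-convexity and positive definiteness is where the counterexample lives.

To exploit the gap we look for a polynomial whose norm is nearly reached by (2) in the measure case. By (2), for $p=z_1^7z_2+z_1z_2^7$ and $m_\alpha=\int t^{\alpha_1}(1-t)^{\alpha_2}d\nu$ with $m_0=1$, the value of $\|p(\boldsymbol T)e_0\|^2$ is $\int\big(t^7(1-t)+t(1-t)^7\big)d\nu$. With $x=t(1-t)$, the integrand is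
$$x\big(t^6+(1-t)^6\big)=x\big((1-3x)^2-2x^3\big),$$
because $t^3+(1-t)^3=1-3x$. At $x=\frac19$ it equals $\frac{324}{6561}-\frac{2}{6561}$. Below we compute $\|p\|^2_{\mathbb B_2,\infty}=\frac4{81}=\frac{324}{6561}$. So a measure always stays below $\|p\|^2$, but the deficit can be as small as $\frac2{6561}$, and the extra freedom has only to make up for that.

## 6. Log-convex levels and the polynomial $z_1^7z_2+z_1z_2^7$

We prove Theorem 1. Let $p(z)=z_1^7z_2+z_1z_2^7$ and $d\ge2$.

**Step 1: the sup norm.** On $\mathbb B_d$, $|p(z)|\le|z_1||z_2|(|z_1|^6+|z_2|^6)$, with equality when $z_1,z_2\ge0$. The right side is homogeneous and involves only $z_1,z_2$, so its supremum is found with $|z_1|^2=t$, $|z_2|^2=1-t$, $0\le t\le1$. Put $x=t(1-t)$, which runs over $[0,\frac14]$. Since $t^3+(1-t)^3=1-3x$,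
$$\|p\|^2_{\mathbb B_d,\infty}=\max_{0\le x\le1/4}x(1-3x)^2.$$
The three non-negative numbers $6x,\ 1-3x,\ 1-3x$ add up to $2$, so by AM–GM $6x(1-3x)^2\le(\frac23)^3$, that is, $x(1-3x)^2\le\frac4{81}$. Equality holds at $x=\frac19\in[0,\frac14]$. Thus $\|p\|_{\mathbb B_d,\infty}=\frac29$.

**Step 2: the array.** Let $F=\{\alpha\in\mathbb Z_+^d:\alpha_j=0\ (j\ge3),\ |\alpha|\le8\}$, a finite lower set whose elements we write $(k,l)$ with $k+l\le8$. On $F$ take the triangle of Section 1:
$$m_{(k,8-k)}=7^{|k-4|}\ (0\le k\le8),\qquad m_\alpha=m_{\alpha+\varepsilon_1}+m_{\alpha+\varepsilon_2}\ (|\alpha|<8).$$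
Then (C$_F$) holds, with equality if $|\alpha|<8$ and with left side $0$ if $|\alpha|=8$. It remains to prove (R$_F$).

**Step 3: each level is log-convex.** A positive sequence is *log-convex* if $a_k^2\le a_{k-1}a_{k+1}$ at interior indices; for instance $(2^{|k|})$ is, and $(1,2,1)$ is not. Write $m_k=m_{(k,\ell-k)}$, $0\le k\le\ell$, for level $\ell$. Level $8$ is log-convex since $|k-4|$ is a convex function of $k$. Suppose level $\ell$ is log-convex. Level $\ell-1$ is
$$m_{(k,\ell-1-k)}=m_{(k+1,\ell-1-k)}+m_{(k,\ell-k)}=m_{k+1}+m_k\qquad(0\le k\le\ell-1),$$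
a sum of two log-convex sequences $a_k=m_k$ and $b_k=m_{k+1}$. Such a sum is log-convex: by Cauchy–Schwarz,
$$(a_k+b_k)^2\le\big(\sqrt{a_{k-1}a_{k+1}}+\sqrt{b_{k-1}b_{k+1}}\big)^2\le(a_{k-1}+b_{k-1})(a_{k+1}+b_{k+1}).$$
By downward induction all levels are log-convex.

**Step 4: log-convexity is the row rule.** Let $\beta=(k,\ell-k)$ with $1\le k\le\ell-1$. Its predecessors on level $\ell-1$ are $\beta-\varepsilon_1=(k-1,\ell-k)$ and $\beta-\varepsilon_2=(k,\ell-k-1)$, with values $m_{k-1}+m_k$ and $m_k+m_{k+1}$. Now
$$\frac{m_k}{m_{k-1}+m_k}+\frac{m_k}{m_k+m_{k+1}}\le1\iff m_k(2m_k+m_{k-1}+m_{k+1})\le(m_k+m_{k-1})(m_k+m_{k+1}).$$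
The right-hand product is $m_k^2+m_km_{k-1}+m_km_{k+1}+m_{k-1}m_{k+1}$, so the condition is equivalent to $m_k^2\le m_{k-1}m_{k+1}$, which is Step 3. If $k\in\{0,\ell\}$ and $\ell\ge1$, there is a single predecessor, whose value is $m_k$ plus another positive entry of the level, so the ratio is less than $1$. For $\ell=0$ the row sum is empty. Hence (R$_F$) holds.

**Step 5: evaluation.** Unrolling the recursion, each point $(k,8-k)$ is counted once for each of the $\binom8k$ lattice paths from $0$ to it:
$$m_0=\sum_{k=0}^8\binom8k7^{|k-4|}=70+2(56\cdot7+28\cdot49+8\cdot343+2401)=70+2\cdot6909=13888.$$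
Also $m_{(7,1)}=m_{(1,7)}=343$. Lemma 5 gives, for each $\rho\in(0,1)$, a doubly contractive weighted shift with $\boldsymbol T^\alpha e_0=\sqrt{\rho^{|\alpha|}m_\alpha/m_0}\,e_\alpha$ on $F$, and as in (2)
$$\|p(\boldsymbol T)\|^2\ge\|p(\boldsymbol T)e_0\|^2=\rho^8\,\frac{343+343}{13888}=\rho^8\,\frac{49}{992},\qquad\frac{49/992}{4/81}=\frac{49\cdot81}{4\cdot992}=\frac{3969}{3968}.$$
Since $\frac{3969}{3968}>1$, the inequality fails for $\rho$ close to $1$. This proves Theorem 1, and the answer to the question is no for every $d\ge2$. $\square$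

**Remark (why $7$).** With $t^{|k-4|}$, $t\ge1$, in place of $7^{|k-4|}$, everything above goes through, and the value obtained is
$$\frac{m_{(7,1)}+m_{(1,7)}}{m_0}=\frac{t^3}{35+56t+28t^2+8t^3+t^4}.$$
Its derivative has the sign of $105+112t+28t^2-t^4$, which has exactly one positive zero by Descartes' rule of signs, and is $489$ at $t=6$ and $-140$ at $t=7$. So the maximizer lies between $6$ and $7$. The margin is thin: $t=6$ gives $\frac{216}{4403}<\frac4{81}$, since $216\cdot81=17496<17612=4\cdot4403$.

## 7. Two-variable monomials: averaging over lattice paths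

We now prove the positive half of Theorem 2, that $\|\boldsymbol T^\gamma\|\le\|z^\gamma\|_{\mathbb B_d,\infty}$ if $\gamma$ has at most two non-zero entries. If $\gamma=0$ both sides are $1$. If $\gamma=n\varepsilon_j$ with $n\ge1$, then $\|T_j^n\|\le1=\|z_j^n\|_{\mathbb B_d,\infty}$. Otherwise relabel so that $\gamma=(a,b,0,\dots,0)$ with $a,b\ge1$, and put $N=a+b$, $s_1=a/N$, $s_2=b/N$. By (1) and (4) we must show
$$\frac{m_{\delta+\gamma}}{m_\delta}\le s^\gamma=s_1^as_2^b\qquad\text{for every }\delta\in\mathbb Z_+^d.$$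

In Section 4 the case $a=b=1$ was done by multiplying the two paths of the square and pairing the four ratios into one column and one row. We do the same with all lattice paths: average the logarithm over paths, and then split the weight of each edge into a share for the column at its start and a share for the row at its end. The question is whether the shares can be consistent. They can, with an explicit formula.

**Step 1: set-up.** Fix $\delta$. Let $Q=\{0,\dots,a\}\times\{0,\dots,b\}$, regarded as a subset of $\mathbb Z_+^d$ by adding zero coordinates. For an edge $\alpha\to\alpha+\varepsilon_j$ in $Q$ ($j=1,2$) put $x_j(\alpha)=m_{\delta+\alpha+\varepsilon_j}/m_{\delta+\alpha}$. Dropping non-negative terms in (C) and (R),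
$$x_1(\alpha)+x_2(\alpha)\le1,\qquad x_1(\beta-\varepsilon_1)+x_2(\beta-\varepsilon_2)\le1,\tag{5}$$
the first whenever both edges out of $\alpha$ lie in $Q$, the second whenever both edges into $\beta$ lie in $Q$.

**Step 2: average over paths.** Along every monotone path from $0$ to $(a,b)$ the product of the $x$'s telescopes to $m_{\delta+\gamma}/m_\delta$. Choose one of the $\binom Na$ paths uniformly and let $f_j(\alpha)$ be the probability that it uses the edge $\alpha\to\alpha+\varepsilon_j$. Averaging logarithms, and using that each path has $N$ edges,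
$$\log\frac{m_{\delta+\gamma}}{m_\delta}=\sum_{\text{edges in }Q}f_j(\alpha)\log x_j(\alpha),\qquad\sum_{\text{edges in }Q}f_j(\alpha)=N.\tag{6}$$

**Step 3: a formula for $f_j$ with $s_j$ as a factor.** Let $i=|\alpha|$. Counting paths before and after the edge,
$$f_1(\alpha)=\frac{\binom i{\alpha_1}\binom{N-1-i}{a-1-\alpha_1}}{\binom Na}=\frac aN\cdot\frac{\binom{a-1}{\alpha_1}\binom b{\alpha_2}}{\binom{N-1}i},$$
since both expressions equal
$$\frac{a!\,b!\,i!\,(N-1-i)!}{N!\,\alpha_1!\,\alpha_2!\,(a-1-\alpha_1)!\,(b-\alpha_2)!}.$$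
Exchanging the roles of the coordinates, $f_2(\alpha)=\frac bN\binom a{\alpha_1}\binom{b-1}{\alpha_2}/\binom{N-1}i$.

**Step 4: split each edge.** For $\alpha\in Q$ with $|\alpha|\le N-1$ and $\beta\in Q$ with $|\beta|\ge1$ put
$$\lambda_\alpha=\frac{\binom{a-1}{\alpha_1}\binom{b-1}{\alpha_2}}{\binom{N-1}{|\alpha|}},\qquad\mu_\beta=\frac{\binom{a-1}{\beta_1-1}\binom{b-1}{\beta_2-1}}{\binom{N-1}{|\beta|-1}},$$
with the convention that $\binom nk=0$ for $k<0$ or $k>n$. With $A=\{0,\dots,a-1\}\times\{0,\dots,b-1\}$, we have $\lambda_\alpha=0$ unless $\alpha\in A$, and $\mu_\beta=0$ unless $\beta\in A+(1,1)$. For an edge $\alpha\to\alpha+\varepsilon_1$, Pascal's rule $\binom b{\alpha_2}=\binom{b-1}{\alpha_2}+\binom{b-1}{\alpha_2-1}$ gives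
$$\frac{\binom{a-1}{\alpha_1}\binom b{\alpha_2}}{\binom{N-1}{|\alpha|}}=\frac{\binom{a-1}{\alpha_1}\binom{b-1}{\alpha_2}}{\binom{N-1}{|\alpha|}}+\frac{\binom{a-1}{\alpha_1}\binom{b-1}{\alpha_2-1}}{\binom{N-1}{|\alpha|}}=\lambda_\alpha+\mu_{\alpha+\varepsilon_1},$$
and likewise for $\varepsilon_2$ with Pascal's rule for $\binom a{\alpha_1}$. So for every edge in $Q$
$$f_j(\alpha)=s_j\,(\lambda_\alpha+\mu_{\alpha+\varepsilon_j}).\tag{7}$$

**Example.** For $(a,b)=(2,1)$ we have $\lambda_{(0,0)}=1$, $\lambda_{(1,0)}=\frac12$, $\mu_{(1,1)}=\frac12$, $\mu_{(2,1)}=1$. The edge $(1,0)\to(1,1)$ is used by one of the three paths, and (7) reads $\frac13=\frac13(\frac12+\frac12)$. The edge $(0,0)\to(1,0)$ is used by two of the three, and (7) reads $\frac23=\frac23(1+0)$.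

**Step 5: regroup into columns and rows.** If $\alpha\in A$, both edges out of $\alpha$ lie in $Q$. If $\beta\in A+(1,1)$, both edges into $\beta$ lie in $Q$. So inserting (7) into (6) gives
$$\log\frac{m_{\delta+\gamma}}{m_\delta}=\sum_{\alpha\in A}\lambda_\alpha\sum_{j=1}^2s_j\log x_j(\alpha)+\sum_{\beta\in A+(1,1)}\mu_\beta\sum_{j=1}^2s_j\log x_j(\beta-\varepsilon_j).$$
The same regrouping of $\sum f_j(\alpha)=N$, with $s_1+s_2=1$, gives $\sum_\alpha\lambda_\alpha+\sum_\beta\mu_\beta=N$.

**Step 6: conclude.** By (5) and (3), each inner sum is at most $\sum_js_j\log s_j$. Since $\lambda,\mu\ge0$,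
$$\log\frac{m_{\delta+\gamma}}{m_\delta}\le N\sum_{j=1}^2s_j\log s_j=\log s^\gamma.$$
This proves the positive half of Theorem 2. $\square$

## 8. Three or more variables: perturbing the product array $s^\alpha$

For the other half of Theorem 2, suppose $\gamma$ has $r\ge3$ non-zero entries; relabel so that $\gamma_1,\dots,\gamma_r\ge1$ and $\gamma_j=0$ for $j>r$. Let $N=|\gamma|$, $s_j=\gamma_j/N$ and $F=\{\alpha\in\mathbb Z_+^d:\alpha\le\gamma\}$. We want $m$ on $F$ with (C$_F$), (R$_F$) and $m_\gamma/m_0>s^\gamma$.

**Step 1: where the product array is tight.** The array $m_\alpha=s^\alpha=\prod_{j\le r}s_j^{\alpha_j}$ has $m_\gamma/m_0=s^\gamma$ exactly. Its column sum at $\alpha$ is $\sum s_j$ over those $j\le r$ with $\alpha_j<\gamma_j$. This is $1$ if $\alpha_j<\gamma_j$ for all $j\le r$, and less than $1$ otherwise. Its row sum at $\beta$ is $\sum s_j$ over those $j\le r$ with $\beta_j\ge1$. This is $1$ if $\beta_j\ge1$ for all $j\le r$, and less than $1$ otherwise. We perturb: $m_\alpha=s^\alpha e^{\delta\eta_\alpha}$ with $\eta:F\to\mathbb R$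 and a small number $\delta>0$. Only the tight columns and rows matter, and we want $\eta_\gamma>\eta_0$.

**Step 2: choose $\eta$.** The obvious $\eta_\alpha=N+1-|\alpha|$ drops by $1$ along each edge, so it makes every tight sum equal to $e^{-\delta}<1$. But it gives $\eta_\gamma-\eta_0=-N$, the wrong sign. So lower the value at $0$ to $\eta_0=0<1=\eta_\gamma$. Now the column at $0$ is broken, since all successors of $0$ have $\eta=N$. Repair it by making $\eta_{\varepsilon_1}$ very negative. That breaks the column at $\varepsilon_1$ if it is tight; repair it by making $\eta_{2\varepsilon_1}$ more negative still, and so on. The process ends at $\gamma_1\varepsilon_1$, whose column is not tight. Do these low values spoil a row? A row is spoiled when a tight $\beta$ has a lowered predecessor. Tight $\beta$ have $r\ge3$ non-zero entries, so their predecessors have at least two and are never on the axis.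

Formally, call $\alpha\in F$ *axial* if $\alpha=i\varepsilon_1$ for some $0\le i\le\gamma_1$ (so $0$ is axial, and $\gamma$ is not). Put
$$\eta_\alpha=N+1-|\alpha|\ \ (\alpha\text{ not axial}),\qquad\eta_{i\varepsilon_1}=a_i,\quad a_0=0,$$
where $a_1,\dots,a_{\gamma_1}$ are chosen recursively so negative that
$$s_1(a_{i+1}-a_i)+(1-s_1)(N-i-a_i)<0\qquad(0\le i<\gamma_1).\tag{8}$$
For $\gamma=(1,1,1)$, (8) asks for $\frac13a_1+\frac23\cdot3<0$, so $a_1=-7$ will do. Then $\eta_0=0$, $\eta_{\varepsilon_1}=-7$, $\eta_{\varepsilon_2}=\eta_{\varepsilon_3}=3$, $\eta=2$ on level $2$, and $\eta_\gamma=1$.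

**Step 3: columns.** Divided by $m_\alpha$, the sum in (C$_F$) is
$$\sum_{j\le r,\ \alpha_j<\gamma_j}s_j\,e^{\delta(\eta_{\alpha+\varepsilon_j}-\eta_\alpha)}.$$
If $\alpha_j=\gamma_j$ for some $j\le r$, it is less than $1$ at $\delta=0$, hence for all small $\delta$. Otherwise it equals $1$ at $\delta=0$, and its derivative there is $D=\sum_{j\le r}s_j(\eta_{\alpha+\varepsilon_j}-\eta_\alpha)$. If $\alpha$ is not axial, neither are its successors, and $D=-1$. If $\alpha=i\varepsilon_1$, then $i<\gamma_1$, the successor $\alpha+\varepsilon_1$ has $\eta=a_{i+1}$, and the successors $\alpha+\varepsilon_k$ with $2\le k\le r$ are not axial and have $\eta=N+1-(i+1)=N-i$. Hence $D$ is the left side of (8), and $D<0$. In either case the sum is less than $1$ for small $\delta>0$.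

**Step 4: rows.** The sum in (R$_F$) is
$$\sum_{j\le r,\ \beta_j\ge1}s_j\,e^{\delta(\eta_\beta-\eta_{\beta-\varepsilon_j})}.$$
If $\beta_j=0$ for some $j\le r$, it is less than $1$ at $\delta=0$, hence for small $\delta$. Otherwise $\beta$ and all the $\beta-\varepsilon_j$ with $j\le r$ have at least $r-1\ge2$ non-zero entries, so none of them is axial, every exponent is $-\delta$, and the sum is $e^{-\delta}<1$.

**Step 5: conclude.** Since $F$ is finite, one $\delta>0$ serves all these inequalities, so (C$_F$) and (R$_F$) hold. Since $\gamma$ is not axial, $\eta_\gamma=1$ and $m_\gamma/m_0=s^\gamma e^{\delta}$. Lemma 5 gives, for each $\rho\in(0,1)$, a doubly contractive weighted shift with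
$$\|\boldsymbol T^\gamma\|^2\ \ge\ \|\boldsymbol T^\gamma e_0\|^2=\rho^Ne^\delta s^\gamma\ >\ s^\gamma=\|z^\gamma\|^2_{\mathbb B_d,\infty}$$
once $\rho$ is close enough to $1$. This completes the proof of Theorem 2. $\square$

**Remark (what breaks for $r=2$).** Let $\gamma=(a,b,0,\dots,0)$ with $a,b\ge1$. The row at $\beta=\varepsilon_1+\varepsilon_2$ is tight, and its predecessor $\varepsilon_1$ is axial. The derivative of the row sum there is $s_1\big((N-1)-N\big)+s_2\big((N-1)-a_1\big)$. By (8) with $i=0$ we have $a_1<0$, and $s_2(N-1)=\frac{b(N-1)}N\ge\frac aN=s_1$. So the derivative is positive, and the row rule is violated for small $\delta>0$. Section 7 shows that no other choice could succeed.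

## 9. The sharp constant for $z_1\cdots z_d$

We prove Theorem 3. The value $\|z_1\cdots z_d\|^2_{\mathbb B_d,\infty}=d^{-d}$ is (4) with all $s_j=\frac1d$. On the cube $\{0,1\}^d$, a point of level $i$ has $d-i$ successors and a point of level $i+1$ has $i+1$ predecessors. The step from level $i$ to level $i+1$ is therefore limited by $\frac1{d-i}$ from the columns and by $\frac1{i+1}$ from the rows. The theorem says that the smaller of the two limits is attained at every step at once.

**Step 1: lower bound.** This generalizes the array $18,6,3,1$. Let $F=\{0,1\}^d$, and let $m_\alpha=m_{(i)}$ depend only on $i=|\alpha|$, with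
$$\frac{m_{(i+1)}}{m_{(i)}}=\frac1{\max(d-i,\,i+1)}\qquad(0\le i<d).$$
The column sum at level $i<d$ is $\frac{d-i}{\max(d-i,i+1)}\le1$, and at level $d$ it is empty. The row sum at level $i+1$ is $\frac{i+1}{\max(d-i,i+1)}\le1$, and at level $0$ it is empty. Lemma 5 gives shifts with $\|T_1\cdots T_d\|^2\ge\rho^d\prod_{i=0}^{d-1}\frac1{\max(d-i,i+1)}$. Let $\rho\to1$; after the shift of index $i\to i-1$ the product is $\prod_{i=1}^d\frac1{\max(i,d+1-i)}$.

**Step 2: upper bound.** An arbitrary $m$ need not depend only on the level, so we pass to geometric means over levels. Let $m$ come from a doubly contractive weighted shift and fix $\alpha\in\mathbb Z_+^d$. For $S\subset\{1,\dots,d\}$ put $\mu_S=m_{\alpha+\sum_{j\in S}\varepsilon_j}$, and let $G_i$ be the geometric mean of $\mu_S$ over all $S$ with $|S|=i$.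

Let $|S|=i<d$. By (C), dropping terms, $\sum_{k\notin S}\mu_{S\cup\{k\}}/\mu_S\le1$. This sum has $d-i$ terms, so by AM–GM the geometric mean over $k\notin S$ of $\mu_{S\cup\{k\}}/\mu_S$ is at most $\frac1{d-i}$. Now take the geometric mean over all $S$ with $|S|=i$. If $S$ is uniform among the $i$-sets and $k$ is uniform outside $S$, then $S\cup\{k\}$ is uniform among the $(i+1)$-sets. So the result is $G_{i+1}/G_i\le\frac1{d-i}$.

Similarly, let $|S'|=i+1$. By (R), dropping terms, $\sum_{k\in S'}\mu_{S'}/\mu_{S'\setminus\{k\}}\le1$, with $i+1$ terms, so the geometric mean over $k\in S'$ is at most $\frac1{i+1}$. If $S'$ is uniform among the $(i+1)$-sets and $k$ is uniform in $S'$, then $S'\setminus\{k\}$ is uniform among the $i$-sets. So $G_{i+1}/G_i\le\frac1{i+1}$.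

Together, since $G_0=m_\alpha$ and $G_d=m_{\alpha+(1,\dots,1)}$,
$$\frac{m_{\alpha+(1,\dots,1)}}{m_\alpha}=\frac{G_d}{G_0}\le\prod_{i=0}^{d-1}\frac1{\max(d-i,\,i+1)}.$$
By (1) this bounds $\|T_1\cdots T_d\|^2$. For $d=3$ the product is $\frac13\cdot\frac12\cdot\frac13=\frac1{18}$, and $d^{-d}=\frac1{27}$.

**Step 3: growth.** Here $R_d=d^d\big/\prod_{i=1}^d\max(i,d+1-i)$, so
$$\frac1d\log R_d=-\frac1d\sum_{i=1}^d\log\max\Big(\frac id,\frac{d+1-i}d\Big).$$
Replace $\frac{d+1-i}d$ by $1-\frac id$. The maximum changes by at most $\frac1d$; before and after, it is at least $\frac12$; and $\log$ has slope at most $2$ on $[\frac12,\infty)$. So each term changes by at most $\frac2d$, and so does the average. What is left is a Riemann sum of the continuous function $\log\max(x,1-x)$ on $[0,1]$. Hence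
$$\frac1d\log R_d\to-\int_0^1\log\max(x,1-x)\,dx=-2\int_{1/2}^1\log x\,dx=-2\big[x\log x-x\big]_{1/2}^1=1-\log2,$$
that is, $R_d^{1/d}\to e/2>1$, and so $R_d\to\infty$. If one constant $C$ gave $\|p(\boldsymbol T)\|\le C\|p\|_{\mathbb B_d,\infty}$ in all dimensions, then $p=z_1\cdots z_d$ would give $R_d\le C^2$ for all $d$, which is false. $\square$

## 10. Every degree from three on, when $d\ge3$

The first half of Theorem 4, on degrees at most $2$, was proved in Section 4. For the second half, let $d\ge3$ and $n\ge3$, and take the monomial $z_1^{n-2}z_2z_3$. It is homogeneous of degree $n$, and its exponent $\gamma=(n-2,1,1,0,\dots,0)$ has three non-zero entries. By Theorem 2 there is a doubly contractive weighted shift with $\|\boldsymbol T^\gamma\|>\|z^\gamma\|_{\mathbb B_d,\infty}$. This completes the proof of Theorem 4. $\square$
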